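\title{Time-stationary and event-stationary waiting times of Markov modulated Poisson processes}

\begin{abstract}
In a Markov modulated Poisson process (MMPP), events occur at a rate that depends on the current state of a finite irreducible Markov chain. It has been conjectured that the time to the first event of the time-stationary process is stochastically larger than the time to the first event of the event-stationary process. We show that this is false. A cycle with $12$ states is an explicit counterexample, there are counterexamples of every order $p\ge 12$, and the ratio of the two survival functions is unbounded over all MMPPs. The conjectured order does hold for reversible background chains, for chains in which at most one state has an exceptional rate, and for all MMPPs of order $p\le 3$; the weaker Laplace transform order holds for every MMPP. The orders $4\le p\le 11$ are not settled here.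
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection{The model and the conjecture}

A \emph{Markovian arrival process} of order $p$ is given by two $p\times p$ matrices $C$ and $D$ such that $D\ge0$ entrywise, $D\ne0$, the off-diagonal entries of $C$ are nonnegative, and $Q=C+D$ is the generator of an irreducible continuous-time Markov chain $X=(X_t)_{t\ge0}$. Thus $Q\mathbf 1=\mathbf 0$, where $\mathbf 1$ is the column vector of ones. The background chain $X$ moves according to $Q$; transitions governed by $D$ produce events, and transitions governed by $C$ do not. A \emph{Markov modulated Poisson process} (MMPP) is the case $D=\mathrm{diag}(\lambda_1,\dots,\lambda_p)$ with $\lambda_i\ge0$ not all zero. Then $C=Q-D$, and while $X$ is in state $i$, events occur as a Poisson process of rate $\lambda_i$. We write $q_{ij}$ ($i\ne j$) for the rates of $X$, put $q_i=\sum_{j\ne i}q_{ij}$, and let $\lambda=D\mathbf 1$ be the column vector of the $\lambda_i$. Functions on the state space are identified with column vectors.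

If $X_0$ has distribution $\boldsymbol\nu$, the time $T^{\boldsymbol\nu}$ of the first event satisfies $P(T^{\boldsymbol\nu}>t)=\boldsymbol\nu e^{Ct}\mathbf 1$. Two initial distributions are distinguished.
\begin{itemize}
\item The stationary distribution $\boldsymbol\pi$ of $Q$, with $\boldsymbol\pi Q=\mathbf 0$, $\boldsymbol\pi\mathbf 1=1$ and all $\pi_i>0$. It makes the point process time-stationary: $T^{\boldsymbol\pi}$ is the wait of an observer who arrives at an arbitrary time. The mean event rate is $\lambda^*=\boldsymbol\pi D\mathbf 1>0$.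
\item The distribution $\boldsymbol\alpha=\boldsymbol\pi D/\lambda^*$, which for an MMPP is $\alpha_i=\pi_i\lambda_i/\lambda^*$. It is stationary for the stochastic matrix $(-C)^{-1}D$ that governs the state at successive events, because $\boldsymbol\pi D=-\boldsymbol\pi C$ gives $\boldsymbol\alpha(-C)^{-1}D=\boldsymbol\pi D/\lambda^*$. It makes the point process event-stationary: $T^{\boldsymbol\alpha}$ is the time from a typical event to the next one.
\end{itemize}
For random variables $Y,Z$ we write $Y\ge_{\mathrm{st}}Z$ if $P(Y>t)\ge P(Z>t)$ for all $t\ge0$. The following conjecture is posed in \cite{AN}: \emph{for every irreducible MMPP, $T^{\boldsymbol\pi}\ge_{\mathrm{st}}T^{\boldsymbol\alpha}$, that is,}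
\begin{equation}\label{eq:conj}
(\boldsymbol\pi-\boldsymbol\alpha)e^{Ct}\mathbf 1\ge0\qquad\text{for all }t\ge0 .
\end{equation}

The restriction to diagonal $D$ matters. For $C=\begin{pmatrix}-1&1\\0&-1\end{pmatrix}$ and $D=\begin{pmatrix}0&0\\1&0\end{pmatrix}$, a process whose gaps are sums of two independent exponential times, one has $\boldsymbol\pi=(\frac12,\frac12)$, $\boldsymbol\alpha=(1,0)$ and $e^{Ct}\mathbf 1=e^{-t}(1+t,1)^{\top}$, so the left side of \eqref{eq:conj} is $-\frac12te^{-t}$. Regular spacing reverses the inequality. An MMPP, on the other hand, clusters its events in the periods of high rate, and $\boldsymbol\alpha$ favors exactly the states of high rate, so the next event should come sooner after an event than after an arbitrary time. From now on the process is an irreducible MMPP.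

\subsection{One scalar function}

We use the Feynman--Kac formula for a finite chain: for real functions $v,h$ on the state space,
\begin{equation}\label{eq:FK}
\big(e^{(Q-\mathrm{diag}\,v)t}h\big)_i=E_i\Big[h(X_t)\exp\Big(-\int_0^tv(X_s)\,ds\Big)\Big].
\end{equation}
In particular the entries of $e^{(Q-\mathrm{diag}\,v)t}$ are nonnegative. For $v=\lambda$ the exponential is the conditional probability, given the path of $X$, of no event in $[0,t]$. The \emph{hazard rate} of a random time $T$ with positive differentiable survival function is $-\frac{d}{dt}\log P(T>t)$. Put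
\[
f=\lambda-\lambda^*\mathbf 1,\qquad V=\sum_i\pi_if_i^2,\qquad S(t)=P(T^{\boldsymbol\pi}>t)=\boldsymbol\pi e^{Ct}\mathbf 1,\qquad G(t)=\lambda^*S(t)+S'(t).
\]

\begin{lemma}\label{lem:G}
For all $t\ge0$:
\begin{itemize}
\item[(i)] $P(T^{\boldsymbol\alpha}>t)=-S'(t)/\lambda^*$ and $P(T^{\boldsymbol\pi}>t)-P(T^{\boldsymbol\alpha}>t)=G(t)/\lambda^*$;
\item[(ii)] $G(t)=e^{-\lambda^*t}\psi'(t)$, where $\psi(t)=e^{\lambda^*t}S(t)=\boldsymbol\pi e^{(Q-\mathrm{diag}f)t}\mathbf 1=E_{\boldsymbol\pi}\exp\big(-\int_0^tf(X_s)\,ds\big)$;
\item[(iii)] $G(t)/S(t)=\lambda^*-E_{\boldsymbol\pi}[\lambda(X_t)\mid T^{\boldsymbol\pi}>t]$, and the conditional expectation is the hazard rate $-S'(t)/S(t)$ of $T^{\boldsymbol\pi}$.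
\end{itemize}
\end{lemma}

\begin{proof}
Since $\boldsymbol\pi C=-\boldsymbol\pi D$, we have $S'(t)=\boldsymbol\pi Ce^{Ct}\mathbf 1=-\lambda^*\boldsymbol\alpha e^{Ct}\mathbf 1$, which is (i). Part (ii) follows from $C+\lambda^*I=Q-\mathrm{diag}f$ and \eqref{eq:FK}. For (iii), let $C$ act on the other side: $C\mathbf 1=-\lambda$ gives $S'(t)=-\boldsymbol\pi e^{Ct}\lambda$, and $(\boldsymbol\pi e^{Ct})_j=P_{\boldsymbol\pi}(X_t=j,\,T^{\boldsymbol\pi}>t)$ by \eqref{eq:FK}.
\end{proof}

So \eqref{eq:conj} says that $G\ge0$ on $[0,\infty)$, or that $\psi$ is nondecreasing, or that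
\[
E_{\boldsymbol\pi}[\lambda(X_t)\mid\text{no event in }[0,t]]\le E_{\boldsymbol\pi}\lambda(X_t)=\lambda^* .
\]
In the last form the conjecture reads: a silent past is evidence of a low present rate. If $\lambda$ is constant, then $f=0$ and $G\equiv0$. If the chain is imagined frozen in its initial state, then silence reweights $\pi_i$ by $e^{-\lambda_it}$, which penalizes high rates and lowers the mean rate. This is why one guesses that \eqref{eq:conj} is true. But silence concerns the past, and the chain need not stay where it was. If periods of low and high rate alternate on a nearly fixed schedule, then a quiet stretch announces that a busy one is under way. This is the mechanism of all counterexamples below.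

\subsection{Results}

The \emph{cycle of order $p$ with rate $q$} is the chain on $\mathbb Z_p$ with $q_{i,i+1}=q$ and no other transitions. Its generator has zero column sums, so $\boldsymbol\pi$ is uniform.

\begin{theorem}\label{thm:counter}
\begin{itemize}
\item[(a)] For the cycle of order $12$ with rate $1$ and $\lambda_i=10^{-4}(1+\cos(\pi i/6))$, one has $P(T^{\boldsymbol\pi}>t)<P(T^{\boldsymbol\alpha}>t)$ at $t=3\pi$.
\item[(b)] For every $p\ge12$, the cycle of order $p$ with rate $1$ and $\lambda_i=\varepsilon(1+\cos(2\pi i/p))$ violates \eqref{eq:conj} for all sufficiently small $\varepsilon>0$.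
\end{itemize}
\end{theorem}

\begin{theorem}\label{thm:strong}
For each $L>0$,
\[
\sup\frac{P(T^{\boldsymbol\alpha}>t)}{P(T^{\boldsymbol\pi}>t)}\ge\frac{e^L-1}{L},
\]
where the supremum is over all irreducible MMPPs and all $t\ge0$. Hence there is no constant $K$ with $P(T^{\boldsymbol\alpha}>t)\le K\,P(T^{\boldsymbol\pi}>t)$ for all MMPPs and all $t$.
\end{theorem}

The \emph{squared coefficient of variation} of a positive random variable $T$ is $\mathrm{Var}(T)/(ET)^2$; it equals $1$ for an exponential time. We write $\mathrm{Exp}(\lambda^*)$ for an exponential time of rate $\lambda^*$.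

\begin{theorem}\label{thm:general}
For every irreducible MMPP:
\begin{itemize}
\item[(a)] $P(T^{\boldsymbol\pi}>t)\ge e^{-\lambda^*t}$ for all $t\ge0$, that is, $T^{\boldsymbol\pi}\ge_{\mathrm{st}}\mathrm{Exp}(\lambda^*)$.
\item[(b)] $Ee^{-zT^{\boldsymbol\pi}}\le Ee^{-zT^{\boldsymbol\alpha}}$ for all $z\ge0$ (Laplace transform order). Moreover $ET^{\boldsymbol\pi}\ge ET^{\boldsymbol\alpha}=1/\lambda^*$; equivalently, the squared coefficient of variation of $T^{\boldsymbol\alpha}$ is at least $1$.
\item[(c)] If $\lambda$ is not constant, then the inequalities in (a) and (b) are strict for $t,z>0$, and $G(t)>0$ for all sufficiently small $t>0$ and for all sufficiently large $t$.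
\end{itemize}
\end{theorem}

By (c), for a fixed MMPP the inequality in \eqref{eq:conj} can fail only for $t$ in a compact subset of $(0,\infty)$. Recall that $Q$ is \emph{reversible} if $\pi_iq_{ij}=\pi_jq_{ji}$ for all $i\ne j$.

\begin{theorem}\label{thm:classes}
Inequality \eqref{eq:conj} holds
\begin{itemize}
\item[(a)] if $Q$ is reversible; in this case the hazard rate of $T^{\boldsymbol\pi}$ is nonincreasing and is bounded above by the hazard rate of $T^{\boldsymbol\alpha}$ at each $t$;
\item[(b)] for any $p$ and any irreducible $Q$, if all $\lambda_i$ except possibly one are equal.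
\end{itemize}
\end{theorem}

\begin{theorem}\label{thm:three}
Inequality \eqref{eq:conj} holds for every irreducible MMPP of order $p\le3$.
\end{theorem}

As a statement about all MMPPs of a given order $p$, the conjecture is therefore true for $p\le3$ and false for $p\ge12$. The orders $4\le p\le11$ are not settled here.

\section{Rotating intensities}\label{sec:counter}

\subsection{A deterministic rotation}

The failure is easiest to see when the background motion has no noise, although this takes us outside the class of MMPPs.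

\begin{example}\label{ex:rotation}
Let $\theta$ be uniform on $[0,1)$, and given $\theta$ let events occur as a Poisson process with rate $\varepsilon(1+\cos2\pi(\theta+s))$ at time $s$. The mean rate is $\varepsilon$, and the function $\psi$ of Lemma~\ref{lem:G}(ii) becomes $E\exp\big(-\varepsilon\int_0^t\cos2\pi(\theta+s)\,ds\big)$. Since
\[
\int_0^t\cos2\pi(\theta+s)\,ds=\frac{\sin\pi t}{\pi}\,\cos(2\pi\theta+\pi t),
\]
and since $\cos(2\pi\theta+\pi t)$ has the same symmetric distribution as $\cos2\pi\theta$,
\[
\psi(t)=\int_0^1\cosh\Big(\frac{\varepsilon\sin\pi t}{\pi}\cos2\pi\theta\Big)\,d\theta .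
\]
This is a strictly increasing function of $|\sin\pi t|$. So $\psi$ increases on $(0,\frac12)$, strictly decreases on $(\frac12,1)$, and returns to $\psi(1)=1$. The excess $\psi-1$ measures the randomness of the accumulated rate, and over a full period the accumulated rate is not random.
\end{example}

A cycle of large order is a noisy rotation, and the noise damps the oscillation of $\psi'$. The question is how many states are needed before $\psi'$ still dips below zero. The function $\psi$ involves the spectrum of $Q-\mathrm{diag}f$, which is not explicit even for a cycle. We therefore take the modulation weak, so that only the spectrum of $Q$ matters.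

\subsection{Weak modulation}

\begin{lemma}\label{lem:weak}
Let $Q$ be irreducible, let $g$ be a real function with $|g|\le1$ and $\boldsymbol\pi g=0$, and let $\lambda=\varepsilon(\mathbf 1+g)$ with $\varepsilon>0$. Put $R(s)=E_{\boldsymbol\pi}[g(X_0)g(X_s)]$. Then
\[
\psi'(t)\le\varepsilon^2\Big[\int_0^tR(s)\,ds+\tfrac12\,\varepsilon t^2e^{\varepsilon t}\Big]\qquad(t\ge0).
\]
\end{lemma}

\begin{proof}
Here $\lambda^*=\varepsilon$ and $f=\varepsilon g$. Since $(Q-\mathrm{diag}f)\mathbf 1=-\varepsilon g$, Lemma~\ref{lem:G}(ii) and \eqref{eq:FK} give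
\[
\psi'(t)=-\varepsilon\,\boldsymbol\pi e^{(Q-\mathrm{diag}f)t}g=-\varepsilon E_{\boldsymbol\pi}\big[g(X_t)e^{-Y}\big],\qquad Y=\varepsilon\int_0^tg(X_s)\,ds .
\]
Write $e^{-Y}=1-Y+Z$. By Taylor's formula and $|Y|\le\varepsilon t$ we have $|Z|\le\frac12Y^2e^{|Y|}\le\frac12\varepsilon^2t^2e^{\varepsilon t}$. The term $1$ contributes $-\varepsilon\boldsymbol\pi g=0$. The term $-Y$ contributes $\varepsilon^2\int_0^tR(t-s)\,ds=\varepsilon^2\int_0^tR(s)\,ds$ by stationarity. The term $Z$ contributes at most $\varepsilon\cdot\frac12\varepsilon^2t^2e^{\varepsilon t}$.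
\end{proof}

Thus one time $t_0$ with $\int_0^{t_0}R<0$ defeats \eqref{eq:conj} for small $\varepsilon$. Since $\mathrm{Var}\int_0^tg(X_s)\,ds=2\int_0^t(t-s)R(s)\,ds$ has derivative $2\int_0^tR$, we are looking for a stationary chain and a function $g$ such that the variance of $\int_0^tg(X_s)\,ds$ decreases in $t$ somewhere, as it does in Example~\ref{ex:rotation}.

\subsection{The cycle}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Let $p\ge3$ and $g_k=\cos(2\pi k/p)$; then $|g|\le1$ and $\boldsymbol\pi g=0$. This $g$ is the real part of an eigenvector of $Q$. With $\omega=e^{2\pi\mathrm i/p}$ and $\chi(k)=\omega^k$ we have $(Q\chi)(k)=\chi(k+1)-\chi(k)=(\omega-1)\chi(k)$. Write $\omega-1=-a+\mathrm ib$, so that $a=1-\cos(2\pi/p)$ is the damping and $b=\sin(2\pi/p)$ is the frequency. Then $E_kg(X_s)=\mathrm{Re}\big(e^{(\omega-1)s}\omega^k\big)=e^{-as}\cos(2\pi k/p+bs)$, and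
\[
R(s)=\frac{e^{-as}}{p}\sum_{k\in\mathbb Z_p}\frac{\cos bs+\cos(4\pi k/p+bs)}{2}=\tfrac12e^{-as}\cos bs ,
\]
because $\sum_k\omega^{2k}=0$ for $p\ge3$. Taking the real part of $\int_0^te^{(-a+\mathrm ib)s}\,ds$ gives
\begin{equation}\label{eq:intR}
\int_0^tR(s)\,ds=\frac{a-e^{-at}(a\cos bt-b\sin bt)}{2(a^2+b^2)} .
\end{equation}
The first local minimum is where $R$ first changes from negative to positive, at $t_0=3\pi/(2b)$. With $x=a/b=\tan(\pi/p)$ we have $at_0=3\pi x/2$ and
\begin{equation}\label{eq:t0}
\int_0^{t_0}R(s)\,ds=-\frac{b\,(e^{-3\pi x/2}-x)}{2(a^2+b^2)},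
\end{equation}
which is negative if and only if $xe^{3\pi x/2}<1$.

The function $xe^{3\pi x/2}$ is increasing, and for $p\ge12$ we have $x\le\tan(\pi/12)=2-\sqrt3<0.26795$. At $x=2-\sqrt3$ we have $3\pi x/2<1.27$ and $e^{1.27}<3.57<2+\sqrt3=1/x$. So \eqref{eq:t0} is negative for every $p\ge12$. At the fixed time $t_0$ the error term in Lemma~\ref{lem:weak} tends to $0$ with $\varepsilon$, so $\psi'(t_0)<0$ for small $\varepsilon$, and Lemma~\ref{lem:G} gives (b).

For (a), let $p=12$. Then $b=\frac12$, $t_0=3\pi$, $a=1-\frac{\sqrt3}2$ and $a^2+b^2=2a<0.268$. The bounds above give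
\[
b\,(e^{-3\pi x/2}-x)>\tfrac12\big(\tfrac1{3.57}-0.26795\big)>\tfrac12(0.2801-0.26795)>0.006,
\]
so $\int_0^{t_0}R<-0.006/0.536<-0.011$. With $\varepsilon=10^{-4}$ and $t_0<9.43$ the error term satisfies $\frac12\varepsilon t_0^2e^{\varepsilon t_0}<0.0045$. Hence $\psi'(3\pi)<0$.
\end{proof}

\begin{remark}\label{rem:eleven}
The number $12$ is the threshold of this test for this family. The local minima of \eqref{eq:intR} on $(0,\infty)$ are at $bt=3\pi/2+2\pi k$, with values $(a-be^{-at})/(2(a^2+b^2))$ that increase in $k$. For $3\le p\le11$ we have $x>\pi/11>0.285$ and $xe^{3\pi x/2}>0.285\,e^{1.34}>1$, so all these minima are positive and \eqref{eq:intR} is positive for all $t>0$. This says nothing about other rates or other chains of these orders.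
\end{remark}

\subsection{Arbitrarily strong failure}

Weak modulation gives a violation of tiny size. For a large one we return to the rotation and concentrate the whole rate of one period, of total mass $L$, on a short arc. Just after an event the phase is inside the arc, the mass still ahead is roughly uniform on $[0,L]$, and then comes almost a full period of silence. An observer who arrives at an arbitrary time and waits almost a full period crosses the whole arc with high probability. The two survival probabilities are about $(1-e^{-L})/L$ and $e^{-L}$. It remains to approximate the rotation by cycles.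

\begin{proof}[Proof of Theorem~\ref{thm:strong}]
Fix $w\in(0,\frac12)$ and $t=1-w$. Let $\bar\lambda$ be the $1$-periodic function equal to $L/w$ on $[0,w)$ and to $0$ on $[w,1)$. Take the cycle of order $p\ge2$ with rate $p$ and $\lambda_i=\bar\lambda(i/p)$; note $\lambda_0>0$.

We realize all these chains on one probability space. Let $\theta$ be uniform on $[0,1)$, let $N$ be an independent Poisson process of rate $1$, and put $Y_s=(\lfloor p\theta\rfloor+N(ps))/p$. Then $X_s=pY_s \bmod p$ is the stationary cycle, and $\lambda(X_s)=\bar\lambda(Y_s)$ by periodicity. For $s\le t$,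
\[
|Y_s-(\theta+s)|\le\eta_p:=\frac1p+\sup_{s\le t}\Big|\frac{N(ps)}p-s\Big| .
\]
The process $N(ps)/p-s$ is a martingale with variance $s/p$, so Doob's $L^2$ inequality bounds the second moment of the supremum by $4t/p$. Hence $\eta_p\to0$ in probability.

Since $\bar\lambda$ is discontinuous, closeness of phases gives equality of rates only away from the jumps: $\bar\lambda(Y_s)\ne\bar\lambda(\theta+s)$ is possible only if $\theta+s$ is within $\eta_p$ of $\mathbb Z\cup(w+\mathbb Z)$. On the circle $\mathbb R/\mathbb Z$ these points form a set of measure at most $4\eta_p$, and $s\mapsto\theta+s$ is injective from $[0,t]$ into the circle because $t<1$. With $\Lambda(\theta)=\int_0^t\bar\lambda(\theta+s)\,ds$ we obtain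
\[
\Big|\int_0^t\lambda(X_s)\,ds-\Lambda(\theta)\Big|\le\frac{4L}w\,\eta_p\to0\quad\text{in probability.}
\]
Also $Y_0\in(\theta-\frac1p,\theta]$, so $\lambda(X_0)\to\bar\lambda(\theta)$ for $\theta\neq w$, and $\lambda^*=E\lambda(X_0)\to L$. By \eqref{eq:FK} and $\alpha_i=\pi_i\lambda_i/\lambda^*$,
\[
P(T^{\boldsymbol\pi}>t)=Ee^{-\int_0^t\lambda(X_s)ds},\qquad P(T^{\boldsymbol\alpha}>t)=\frac1{\lambda^*}E\Big[\lambda(X_0)e^{-\int_0^t\lambda(X_s)ds}\Big].
\]
The integrands are bounded uniformly in $p$, so as $p\to\infty$ these probabilities converge to $\int_0^1e^{-\Lambda(\theta)}\,d\theta$ and $\frac1w\int_0^we^{-\Lambda(\theta)}\,d\theta$.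

Now $\Lambda(\theta)$ is $L/w$ times the length of the part of $[\theta,\theta+1-w]$ that lies in $[0,w)\cup[1,1+w)$. For $\theta\in[0,w)$ the interval ends before $1$, and the length is $w-\theta$. For $\theta\in[w,2w)$ it ends in $[1,1+w)$, and the length is $\theta-w$. For $\theta\in[2w,1)$ it contains $[1,1+w)$, and the length is $w$. Each of the first two ranges contributes $\int_0^we^{-Ly/w}\,dy=w(1-e^{-L})/L$ to $\int e^{-\Lambda}\,d\theta$, so
\[
P(T^{\boldsymbol\pi}>t)\to\frac{2w(1-e^{-L})}L+(1-2w)e^{-L},\qquad P(T^{\boldsymbol\alpha}>t)\to\frac{1-e^{-L}}L .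
\]
The supremum is at least the ratio of these limits for every $w$, and this ratio tends to $(e^L-1)/L$ as $w\downarrow0$. The bound is unbounded in $L$.
\end{proof}

\section{What holds for every MMPP}\label{sec:general}

For large $t$ the function $S$ decays like $e^{-\mu t}$ for some $\mu$, so the hazard rate of $T^{\boldsymbol\pi}$ tends to $\mu$, and by Lemma~\ref{lem:G}(iii) the sign of $G$ at infinity is that of $\lambda^*-\mu$. We use the Perron--Frobenius theorem in this form: an irreducible real matrix with nonnegative off-diagonal entries has a simple real eigenvalue, with strictly positive right and left eigenvectors, that is strictly larger than the real part of every other eigenvalue. It applies to $C$ because $C$ has the off-diagonal entries of $Q$.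

\begin{lemma}\label{lem:perron}
Let $-\mu$ be the Perron--Frobenius eigenvalue of $C$, with right and left eigenvectors $r>0$ and $\ell>0$ normalized by $\ell r=1$. Put $\delta=\lambda^*-\mu$ and $c=(\boldsymbol\pi r)(\ell\mathbf 1)>0$. Then $\mu>0$, $e^{\mu t}S(t)\to c$ and $e^{\mu t}G(t)\to\delta c$ as $t\to\infty$. If $\lambda$ is not constant, then $\delta>0$.
\end{lemma}

\begin{proof}
From $\ell C\mathbf 1=-\mu\,\ell\mathbf 1$ and $C\mathbf 1=-\lambda$ we get $\mu=\ell\lambda/\ell\mathbf 1>0$. The spectral gap gives $e^{\mu t}e^{Ct}\to r\ell$, so $e^{\mu t}S\to c$ and $e^{\mu t}S'=\boldsymbol\pi Ce^{\mu t}e^{Ct}\mathbf 1\to-\mu c$. Hence $e^{\mu t}G\to\delta c$. The equation $(Q-D)r=-\mu r$ reads $\lambda_i-\mu=(Qr)_i/r_i$. Averaging over $\boldsymbol\pi$ and using $y-1\ge\log y$,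
\[
\delta=\sum_{i\ne j}\pi_iq_{ij}\Big(\frac{r_j}{r_i}-1\Big)\ge\sum_{i\ne j}\pi_iq_{ij}(\log r_j-\log r_i)=\boldsymbol\pi Q\log r=0 .
\]
Equality forces $r_i=r_j$ whenever $q_{ij}>0$. Then $r$ is constant by irreducibility, $Qr=0$, and $\lambda_i=\mu$ for all $i$.
\end{proof}

In particular $C$ is invertible and $S(t)\to0$, so Lemma~\ref{lem:G}(i) gives $P(T^{\boldsymbol\pi}>t)=\lambda^*\int_t^\infty P(T^{\boldsymbol\alpha}>s)\,ds$. Dividing by $P(T^{\boldsymbol\alpha}>t)$ shows that \eqref{eq:conj} is also equivalent to $E[T^{\boldsymbol\alpha}-t\mid T^{\boldsymbol\alpha}>t]\ge1/\lambda^*$ for all $t$.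

We recall the facts on Laplace transforms that are used from here on. For a continuous function $F$ on $[0,\infty)$ of at most exponential growth, $\hat F(z)=\int_0^\infty e^{-zt}F(t)\,dt$ is defined for large real $z$, and its values for large $z$ determine $F$. The transform of $F'$ is $z\hat F(z)-F(0)$, that of $\int_0^tF$ is $\hat F(z)/z$, that of a convolution $\int_0^tF_1(t-s)F_2(s)\,ds$ is $\hat F_1\hat F_2$, and that of $e^{Bt}$, for a matrix $B$, is $(zI-B)^{-1}$. For a nonnegative random variable $T$ and $z>0$, $Ee^{-zT}=1-z\int_0^\infty e^{-zt}P(T>t)\,dt$.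

\begin{proof}[Proof of Theorem~\ref{thm:general}]
(a) By Lemma~\ref{lem:G}(ii) and Jensen's inequality, $\psi(t)\ge\exp\big(-E_{\boldsymbol\pi}\int_0^tf(X_s)\,ds\big)=1$. This is the step that needs $D$ diagonal: it is the representation of $S$ as the mean of an exponential that makes Jensen's inequality available. If $\lambda$ is not constant and $t>0$, then $\int_0^tf(X_s)\,ds$ takes each value $tf_i$ with probability at least $\pi_ie^{-q_it}>0$. It is therefore not almost surely constant, and the inequality is strict.

(b) By Lemma~\ref{lem:perron}, $S$ and $S'$ decay exponentially, so $\hat S(z)$ and $\hat G(z)$ exist for $z\ge0$. By (a), $\hat S(z)\ge1/(z+\lambda^*)$, hence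
\[
\hat G(z)=(\lambda^*+z)\hat S(z)-1\ge0\qquad(z\ge0).
\]
By Lemma~\ref{lem:G}(i), $Ee^{-zT^{\boldsymbol\alpha}}-Ee^{-zT^{\boldsymbol\pi}}=z\hat G(z)/\lambda^*$ and $ET^{\boldsymbol\pi}-ET^{\boldsymbol\alpha}=\hat G(0)/\lambda^*$, and both are nonnegative. Further, $ET^{\boldsymbol\alpha}=\int_0^\infty(-S'/\lambda^*)\,dt=1/\lambda^*$, and an integration by parts gives $E(T^{\boldsymbol\alpha})^2=2\int_0^\infty t\,(-S'(t)/\lambda^*)\,dt=2ET^{\boldsymbol\pi}/\lambda^*$. So the squared coefficient of variation of $T^{\boldsymbol\alpha}$ is $2\lambda^*ET^{\boldsymbol\pi}-1$, which is at least $1$ if and only if $ET^{\boldsymbol\pi}\ge1/\lambda^*$.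

(c) Strictness in (a) gives $\hat G(z)>0$ for $z\ge0$, hence strictness in (b). We have $G(0)=\lambda^*-\lambda^*=0$, and $S''(0)=(\boldsymbol\pi C)(C\mathbf 1)=\boldsymbol\pi D^2\mathbf 1$ gives $G'(0)=-(\lambda^*)^2+\sum_i\pi_i\lambda_i^2=V>0$. So $G>0$ just to the right of $0$. For large $t$, $G>0$ because $e^{\mu t}G(t)\to\delta c>0$.
\end{proof}

Part (a) says $\psi(t)\ge\psi(0)$, while the conjecture asks for $\psi(t)\ge\psi(s)$ whenever $t\ge s$. Example~\ref{ex:rotation} separates the two properties.

\section{Reversible chains and one exceptional state}\label{sec:classes}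

Let $H=-C=D-Q$ and $\langle h,h'\rangle=\sum_i\pi_ih_ih_i'$, so that $S(t)=\langle\mathbf 1,e^{-Ht}\mathbf 1\rangle$. Reversibility excludes rotation altogether: the spectrum is real, and $S$ has the same form as for the frozen chain.

\begin{proof}[Proof of Theorem~\ref{thm:classes}(a)]
Reversibility says that $Q$ is self-adjoint for $\langle\cdot,\cdot\rangle$, and so is the diagonal matrix $D$. Let $(v_k)$ be an orthonormal basis of eigenvectors of $H$ with real eigenvalues $\mu_k$. Then $S(t)=\sum_kw_ke^{-\mu_kt}$ with $w_k=\langle\mathbf 1,v_k\rangle^2\ge0$, and the Cauchy--Schwarz inequality gives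
\[
S'(t)^2=\Big(\sum_kw_k\mu_ke^{-\mu_kt}\Big)^2\le\Big(\sum_kw_ke^{-\mu_kt}\Big)\Big(\sum_kw_k\mu_k^2e^{-\mu_kt}\Big)=S(t)S''(t).
\]
The hazard rate $-S'/S$ of $T^{\boldsymbol\pi}$ has derivative $(S'^2-SS'')/S^2\le0$. It starts at $\lambda^*$, so it never exceeds $\lambda^*$, and $G\ge0$ by Lemma~\ref{lem:G}(iii). By Lemma~\ref{lem:G}(i), $-S'>0$ and the hazard rate of $T^{\boldsymbol\alpha}$ is $S''/(-S')$. Dividing $S'^2\le SS''$ by $-S'S>0$ gives $-S'/S\le S''/(-S')$.
\end{proof}

In part (b) the chain may rotate, and spectral arguments are not available. Instead, $D$ differs from a multiple of the identity by a matrix of rank one, so only the time spent in one state matters, and the chain regenerates at each visit to that state. We use the Sherman--Morrison formula: for an invertible matrix $A$, a vector $e$ and a scalar $\gamma$ with $1+\gamma e^{\top}A^{-1}e\ne0$,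
\[
(A+\gamma ee^{\top})^{-1}=A^{-1}-\frac{\gamma A^{-1}ee^{\top}A^{-1}}{1+\gamma e^{\top}A^{-1}e}.
\]

\begin{proof}[Proof of Theorem~\ref{thm:classes}(b)]
If $\lambda$ is constant, $G\equiv0$. Otherwise $p\ge2$; call the exceptional state $0$, let $e$ be its indicator vector, and write $\lambda=\lambda^\circ\mathbf 1+\gamma e$ with $\gamma\ne0$ of either sign. Put $B=Q-\gamma ee^{\top}$, $S_B(t)=\boldsymbol\pi e^{Bt}\mathbf 1$ and $G_B=\gamma\pi_0S_B+S_B'$. From $C=B-\lambda^\circ I$ and $\lambda^*=\lambda^\circ+\gamma\pi_0$ we get $S=e^{-\lambda^\circ t}S_B$ and $G=e^{-\lambda^\circ t}G_B$. We show that $G_B$ is a positive multiple of a convolution of two nonnegative functions.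

Let $z$ be large, $A=zI-Q$ and $\rho(z)=e^{\top}A^{-1}e$. Then $zI-B=A+\gamma ee^{\top}$, $\boldsymbol\pi A^{-1}=\boldsymbol\pi/z$ and $A^{-1}\mathbf 1=\mathbf 1/z$. With $K(t)=e^{\top}e^{Bt}e$, the Sherman--Morrison formula gives
\[
\hat S_B=\frac1z-\frac{\gamma\pi_0}{z^2(1+\gamma\rho)},\qquad\hat K=\rho-\frac{\gamma\rho^2}{1+\gamma\rho}=\frac{\rho}{1+\gamma\rho}.
\]
Hence
\[
\hat G_B=(\gamma\pi_0+z)\hat S_B-1=\frac{\gamma\pi_0}{z}-\frac{\gamma\pi_0(\gamma\pi_0+z)}{z^2(1+\gamma\rho)}=\gamma^2\pi_0\,\frac{z\rho-\pi_0}{z^2(1+\gamma\rho)}=\gamma^2\pi_0\,\frac{z-\pi_0/\rho}{z^2}\,\hat K .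
\]
The function $K$ is nonnegative by \eqref{eq:FK}. The middle factor does not depend on $\gamma$, and we identify it by regeneration.

Start the chain at $0$. It stays there for an exponential time of rate $q=q_0>0$ and then makes an excursion away from $0$, of duration $U$ independent of the holding time. Put $u(z)=Ee^{-zU}$ and $m=EU$, which is finite because the chain is finite and irreducible. For $z>0$, $\rho(z)=\int_0^\infty e^{-zt}P_0(X_t=0)\,dt$. Splitting this integral at the first return to $0$ gives, by the strong Markov property, $\rho=\frac1{z+q}+\frac q{z+q}\,u\rho$, that is,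
\[
\frac1{\rho(z)}=z+q(1-u(z)).
\]
As $z\downarrow0$, $z\rho(z)\to\pi_0$ because $P_0(X_t=0)\to\pi_0$, and $(1-u(z))/z\to m$. So $\pi_0=1/(1+qm)$, that is, $1-\pi_0=\pi_0qm$, and
\[
\frac{z-\pi_0/\rho}{z^2}=\frac{(1-\pi_0)z-\pi_0q(1-u)}{z^2}=\pi_0q\Big[\frac mz-\frac{1-u(z)}{z^2}\Big].
\]
Since $(1-u(z))/z$ is the transform of $P(U>y)$, the bracket is the transform of $J(t)=m-\int_0^tP(U>y)\,dy=\int_t^\infty P(U>y)\,dy\ge0$. Both $J$ and $K$ are continuous, so uniqueness of transforms gives
\[
G_B(t)=\gamma^2\pi_0^2q\int_0^tJ(t-s)K(s)\,ds\ge0 .\qedhere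
\]
\end{proof}

\section{Order three}\label{sec:three}

We prove Theorem~\ref{thm:three}. For $p=1$ the rate is constant, and $p=2$ is covered by Theorem~\ref{thm:classes}(b). Let $p=3$ and let $\lambda$ be nonconstant, so that $V>0$. We keep $H$ and $\langle\cdot,\cdot\rangle$ from Section~\ref{sec:classes} and $\mu$, $\delta>0$, $c>0$ from Lemma~\ref{lem:perron}.

\subsection{Real spectrum}

Suppose that the eigenvalues $\gamma_1,\gamma_2,\gamma_3$ of $C$, listed with multiplicity, are real. Let $\partial=d/dt$, and put $G_1=(\partial-\gamma_1)G$ and $G_2=(\partial-\gamma_2)G_1$. Since $G(t)=\boldsymbol\pi(\lambda^*I+C)e^{Ct}\mathbf 1$, the Cayley--Hamilton theorem gives $(\partial-\gamma_3)G_2=0$. Assume that $G(t_1)<0$ for some $t_1>0$. By Theorem~\ref{thm:general}(c), $G$ has a zero in $(0,t_1)$ and a zero in $(t_1,\infty)$, and $G(0)=0$. Because $(\partial-\gamma)F=e^{\gamma t}(e^{-\gamma t}F)'$, Rolle's theorem yields two zeros of $G_1$ and one zero of $G_2$. A solution of $(\partial-\gamma)F=0$ with a zero vanishes identically. So $G_2\equiv0$,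 then $G_1\equiv0$, then $G\equiv0$, which contradicts $G(t_1)<0$.

\subsection{Nonreal spectrum: a formula for $G$}

From now on the eigenvalues of $H$ are $\mu$ and $\mu+a\pm\mathrm ib$ with $b>0$, and $a>0$ by the Perron--Frobenius theorem. Then $e^{\mu t}G(t)$ is a constant plus a damped oscillation, as in \eqref{eq:intR}, and we must show that three states cannot oscillate enough to cross zero. To find the amplitude we use a basis adapted to the problem. Since
\[
G(t)=\boldsymbol\pi(\lambda^*I-D)e^{Ct}\mathbf 1=-\langle f,e^{-Ht}\mathbf 1\rangle ,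
\]
the natural vectors are $\mathbf 1$ and $f$, which are orthogonal. Put $\sigma=\sqrt V$, $e_0=\mathbf 1$, $e_1=f/\sigma$, and complete them by $e_2$ to an orthonormal basis for $\langle\cdot,\cdot\rangle$. Let $M=(m_{ij})_{i,j=0}^2$ with $m_{ij}=\langle e_i,(H-\mu I)e_j\rangle$ be the matrix of $H-\mu I$ in this basis. The two identities $Q\mathbf 1=\mathbf 0$ and $\boldsymbol\pi Q=\mathbf 0$ give $H\mathbf 1=\lambda=\lambda^*e_0+\sigma e_1$ and $\langle\mathbf 1,Hh\rangle=\langle\lambda,h\rangle$. They fix the first column and the first row: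
\begin{equation}\label{eq:M}
M=\begin{pmatrix}\delta&\sigma&0\\ \sigma&k&m_{12}\\ 0&m_{21}&\kappa\end{pmatrix},\qquad k=m_{11},\quad\kappa=m_{22}.
\end{equation}
All the asymmetry of $M$ is in the pair $m_{12},m_{21}$. The eigenvalues of $H-\mu I$ are $0$ and $a\pm\mathrm ib$. Recall that in any basis the determinant, the trace, and the sum of the principal $2\times2$ minors are the elementary symmetric functions of the eigenvalues; here they equal $0$, $2a$ and $a^2+b^2$.

\begin{lemma}\label{lem:F}
We have $\kappa>0$, and $F(t)=e^{\mu t}G(t)$ satisfies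
\begin{equation}\label{eq:F}
F(t)=V\Big[\frac{e^{-at}\sin bt}b+\kappa\,\frac{1-e^{-at}(\cos bt+\frac ab\sin bt)}{a^2+b^2}\Big].
\end{equation}
\end{lemma}

\begin{proof}
We have $F(t)=-\sigma(e^{-Mt})_{10}$, so $\hat F(z)=-\sigma\big((zI+M)^{-1}\big)_{10}$. By Cramer's rule this entry of the inverse is the cofactor of the $(0,1)$ entry, namely $-\sigma(z+\kappa)$, divided by $\det(zI+M)=z((z+a)^2+b^2)$. Thus
\[
\hat F(z)=V\Big[\frac1{(z+a)^2+b^2}+\frac\kappa z\cdot\frac1{(z+a)^2+b^2}\Big].
\]
The first term is the transform of $e^{-at}\sin(bt)/b$, and the second is that of $\kappa\int_0^te^{-as}\sin(bs)/b\,ds$. The derivative of $-e^{-at}(\cos bt+\frac ab\sin bt)$ is $(a^2+b^2)e^{-at}\sin(bt)/b$, and \eqref{eq:F} follows. Letting $t\to\infty$ and using Lemma~\ref{lem:perron} gives $V\kappa/(a^2+b^2)=\delta c>0$.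
\end{proof}

Put $x=a/b$ and $\tau=bt$. Collecting terms in \eqref{eq:F},
\begin{equation}\label{eq:Phi}
\frac{a^2+b^2}{V\kappa}F(t)=1-e^{-x\tau}(\cos\tau-\beta\sin\tau),\qquad\beta=\frac{a^2+b^2}{\kappa b}-\frac ab .
\end{equation}
Up to a positive factor, \eqref{eq:intR} is the same expression with $\beta=1/x$ and $x=\tan(\pi/p)$, and it became negative because $x$ was small and $\beta$ large. The next lemma describes a safe range.

\begin{lemma}\label{lem:Phi}
If $x>0$ and $-x\le\beta\le x^3$, then $\cos\tau-\beta\sin\tau\le e^{x\tau}$ for all $\tau\ge0$.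
\end{lemma}

\begin{proof}
If $\sin\tau\ge0$, then $\cos\tau-\beta\sin\tau\le\cos\tau+x\sin\tau\le1+x\tau\le e^{x\tau}$. If $\sin\tau<0$ and $\beta\le0$, then $\cos\tau-\beta\sin\tau\le\cos\tau\le1$. If $\sin\tau<0$ and $\beta>0$, then $\tau>\pi$ and, since $\pi^3>6$,
\[
\cos\tau-\beta\sin\tau\le\sqrt{1+x^6}\le1+x^3\le1+\frac{(\pi x)^3}6\le e^{\pi x}\le e^{x\tau}.\qedhere
\]
\end{proof}

In \eqref{eq:Phi}, $\beta>-x$ because $\kappa>0$. If $\kappa\ge b^2/a$, then $\beta\le(a^2+b^2)a/b^3-a/b=x^3$. So $F\ge0$, and Theorem~\ref{thm:three} follows, once we prove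
\begin{equation}\label{eq:goal}
\kappa\ge b^2/a .
\end{equation}

\subsection{The lower bound for $\kappa$}

The basis $e_0,e_1,e_2$ hides the sign structure of a generator, and \eqref{eq:goal} depends on it. In the standard basis, $H-\mu I$ has off-diagonal entries $-q_{ij}\le0$ and diagonal entries
\[
y_i=q_i+\lambda_i-\mu\qquad(i=1,2,3).
\]
We prove $\kappa\ge\min_iy_i\ge b^2/a$.

\begin{example}
For the cycle of order $3$ with rate $1$ and $\lambda_i=\varepsilon(1+\cos(2\pi i/3))$, the basis $e_0,e_1,e_2$ does not depend on $\varepsilon$, and $H-\mu I\to-Q$ as $\varepsilon\to0$ because $0<\mu<\lambda^*=\varepsilon$. In the limit $a=\frac32$, $b=\frac{\sqrt3}2$, $y_i=1$, and $\kappa=\frac32$ because $-\frac12(Q+Q^{\top})$ acts as $\frac32I$ on the vectors orthogonal to $\mathbf 1$. The chain of inequalities reads $\frac32\ge1\ge\frac12$.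
\end{example}

\begin{lemma}\label{lem:y}
$y_i\ge b^2/a$ for $i=1,2,3$.
\end{lemma}

\begin{proof}
By symmetry of the labels let $i=1$. The trace gives $y_2+y_3=2a-y_1$. The sum of the principal $2\times2$ minors, together with $q_{ij}q_{ji}\ge0$ and $y_2y_3\le\frac14(y_2+y_3)^2$, gives
\[
a^2+b^2=\sum_{i<j}(y_iy_j-q_{ij}q_{ji})\le y_1(2a-y_1)+\tfrac14(2a-y_1)^2=a^2+ay_1-\tfrac34y_1^2 .
\]
Hence $b^2\le ay_1$.
\end{proof}

The comparison of $\kappa$ with the $y_i$ below works when the $y_i$ are at least $\delta$. The next lemma covers the other case; it is where the nonreal spectrum is used a second time.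

\begin{lemma}\label{lem:kd}
$\kappa>\delta$.
\end{lemma}

\begin{proof}
First, $n:=-m_{12}m_{21}>0$. Indeed, if $m_{12}m_{21}>0$, then conjugation of $M$ by $\mathrm{diag}\big(1,1,\sqrt{m_{12}/m_{21}}\big)$ produces a symmetric matrix. If $m_{12}m_{21}=0$, then $M$ is block triangular, with diagonal blocks a symmetric $2\times2$ matrix and $\kappa$. In both cases the spectrum would be real. The three invariants of \eqref{eq:M} are
\[
\delta(k\kappa+n)-V\kappa=0,\qquad\delta+k+\kappa=2a,\qquad(\delta k-V)+\delta\kappa+(k\kappa+n)=a^2+b^2 .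
\]
Since $\kappa>0$, the first gives $\delta k-V=-\delta n/\kappa$. The second gives $\delta+k=2a-\kappa$, and the third becomes
\[
a^2+b^2=\kappa(2a-\kappa)+n\,(1-\delta/\kappa).
\]
If $\kappa\le\delta$, the right side is at most $\kappa(2a-\kappa)\le a^2$, which contradicts $b>0$.
\end{proof}

It remains to express $\kappa$, a quadratic form evaluated at $e_2$, in the standard basis. There the off-diagonal terms $-\pi_iq_{ij}h_ih_j$ are negative when $h_i$ and $h_j$ have the same sign, which is the wrong direction for a lower bound. The zeros in \eqref{eq:M} provide a remedy: the form of $M-\delta I$ at $e_2$ does not change when a constant is subtracted from $e_2$, and the constant can be chosen so that no two entries have the same strict sign.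

\begin{lemma}\label{lem:ky}
$\kappa\ge\min_iy_i$.
\end{lemma}

\begin{proof}
For real $\xi$ let $h=e_2-\xi e_0$. The operator $H-\lambda^*I$ has matrix $M-\delta I$, whose entries in positions $(0,0)$, $(0,2)$ and $(2,0)$ vanish. Therefore
\[
\langle h,(H-\lambda^*I)h\rangle=\kappa-\delta,\qquad\langle h,h\rangle=1+\xi^2\ge1 .
\]
Label the states so that $e_2(1)\le e_2(2)\le e_2(3)$, and take $\xi=e_2(2)$. Then $h_1\le0$, $h_2=0$ and $h_3\ge0$. In the standard basis $H-\lambda^*I$ has diagonal entries $y_i-\delta$ and off-diagonal entries $-q_{ij}$, so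
\[
\kappa-\delta=\pi_1h_1^2(y_1-\delta)+\pi_3h_3^2(y_3-\delta)-(\pi_1q_{13}+\pi_3q_{31})h_1h_3 .
\]
The last term is nonnegative because $h_1h_3\le0$. Let $y=\min_iy_i$. If $y\ge\delta$, then
\[
\kappa-\delta\ge(y-\delta)(\pi_1h_1^2+\pi_3h_3^2)=(y-\delta)\langle h,h\rangle\ge y-\delta .
\]
If $y<\delta$, then $\kappa>\delta>y$ by Lemma~\ref{lem:kd}.
\end{proof}

Lemmas~\ref{lem:y} and~\ref{lem:ky} give \eqref{eq:goal}. By \eqref{eq:Phi} and Lemma~\ref{lem:Phi}, $F\ge0$ and hence $G\ge0$ on $[0,\infty)$. This completes the proof of Theorem~\ref{thm:three}.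

\begin{remark}
The argument uses $p=3$ throughout. In the real case the three zeros of $G$ match the order of the differential equation. In the nonreal case there is a single oscillating mode, whose amplitude relative to the limit is governed by the one number $\kappa$. In Lemma~\ref{lem:ky}, subtracting the middle one of three values leaves no two entries of the same strict sign, whereas every translate of a vector with four distinct entries has two such entries.
\end{remark}

\begin{thebibliography}{1}
\bibitem{AN} Azam Asanjarani and Yoni Nazarathy, \emph{Stationary Markovian Arrival Processes, Results and Open Problems}, arXiv:1905.01736 (2019).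
\end{thebibliography}
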